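\title{Subcubic graphs whose domination number exceeds twice the packing number}

\begin{abstract}
We disprove the conjecture that every connected graph of maximum degree at most~$3$, with three exceptions, has domination number $\gamma$ at most twice its packing number $\rho$. We construct a connected subcubic graph on $20$ vertices with $\gamma=7$ and $\rho=3$, and a connected cubic graph on $28$ vertices with $\gamma=9$ and $\rho=4$. The failure is not sporadic: $\gamma-2\rho$ is unbounded even on connected cubic graphs, $\gamma=\frac{15}{7}\rho$ holds for infinitely many connected subcubic graphs, and $\gamma=2\rho+1$ occurs for every value $\rho\ge 3$. All examples are assembled from one gadget, the M\"obius ladder on eight vertices with one chord subdivided.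
\end{abstract}

\section{Domination versus packing}\label{sec:intro}

All graphs are finite and simple. The maximum degree of a graph $G$ is $\Delta(G)$; the graph is \emph{subcubic} if $\Delta(G)\le 3$ and \emph{cubic} if every vertex has degree exactly~$3$. The \emph{closed neighborhood} $N[v]=N_G[v]$ of a vertex $v$ consists of $v$ and its neighbors. The \emph{distance} between two vertices is the least number of edges on a path joining them, so $N[u]\cap N[v]\neq\emptyset$ exactly when $u$ and $v$ are at distance at most~$2$.

A vertex $u$ \emph{dominates} the vertices of $N[u]$. A set $D\subseteq V(G)$ is \emph{dominating} if every vertex is dominated by a vertex of $D$; equivalently, $D$ meets $N[v]$ for every $v$. A set $P\subseteq V(G)$ is a \emph{packing} if the sets $N[v]$, $v\in P$, are pairwise disjoint; equivalently, the vertices of $P$ are pairwise at distance at least~$3$. The \emph{domination number} $\gamma(G)$ is the minimum size of a dominating set, and the \emph{packing number} $\rho(G)$ is the maximum size of a packing.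

Both numbers describe the family of closed neighborhoods: $\gamma$ is the least number of points that meet all of them, and $\rho$ is the largest number of them that are pairwise disjoint. A dominating set needs a separate vertex in each of $\rho$ disjoint neighborhoods, so $\rho(G)\le\gamma(G)$. A packing is thus the simplest certificate that $\gamma$ is large, and the question is how much this certificate can lose.

On a cycle $C_n=c_1c_2\cdots c_n$ it loses at most one:
\begin{equation}\label{eq:cycle}
\rho(C_n)=\lfloor n/3\rfloor,\qquad \gamma(C_n)=\lceil n/3\rceil .
\end{equation}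
Indeed, closed neighborhoods have three elements, so $\rho\le n/3\le\gamma$. The vertices $c_2,c_5,\dots,c_{3\lfloor n/3\rfloor-1}$ form a packing of size $\lfloor n/3\rfloor$; they dominate $c_1,\dots,c_{3\lfloor n/3\rfloor}$, and adding $c_n$ when $3\nmid n$ dominates the at most two remaining vertices. In particular $C_4$ has $\gamma=2=2\rho$.

For graphs of bounded degree we rely on two results of Henning, L\"owenstein and Rautenbach.
\begin{enumerate}
\item[(HLR1)] Every graph $G$ with minimum degree at least~$1$ satisfies $\gamma(G)\le\Delta(G)\rho(G)$. In particular $\gamma(G)\le 3\rho(G)$ for every connected subcubic graph $G$ (the one-vertex graph has $\gamma=\rho=1$).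
\item[(HLR2)] There are exactly three connected graphs $G$ with $\Delta(G)\le3$ and $\gamma(G)=3\rho(G)$. They are denoted $H_1,H_2,H_3$.
\end{enumerate}
The reason for (HLR1) is short. No vertex can be added to a maximum packing $P$, so every vertex is within distance~$2$ of $P$. The at most $\Delta\rho$ neighbors of vertices of $P$ therefore dominate all vertices at distance $1$ or $2$ from $P$, and they dominate $P$ itself because no vertex is isolated.

By (HLR2) the factor $3$ is almost never needed, and $C_4$ shows that it cannot be replaced by anything smaller than $2$. This suggests the following conjecture, which we take from the paper of Cho and Kim~\cite{CK}.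

\medskip
\noindent\textbf{Conjecture.} \emph{Every connected subcubic graph $G$ except $H_1,H_2,H_3$ satisfies $\gamma(G)\le 2\rho(G)$.}
\medskip

Since $\{H_1,H_2,H_3\}$ is by definition the set of connected subcubic graphs with $\gamma=3\rho$, a \emph{counterexample} is a connected subcubic graph with $2\rho<\gamma\neq3\rho$; no description of the $H_i$ is needed. For $\rho=1$ the conjecture holds: (HLR1) gives $\gamma\le3$, and $\gamma=3$ would mean $\gamma=3\rho$. Connectedness is the heart of the matter. Both $\gamma$ and $\rho$ are additive over components, so disjoint unions of copies of $H_1$ have $\gamma=3\rho$ with $\rho$ as large as we like. The conjecture predicts that bad pieces cannot be joined inside a subcubic graph without driving the ratio down to~$2$. We show that they can.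

\begin{theorem}\label{thm:small}
There is a connected subcubic graph $G_{20}$ on $20$ vertices with $\gamma=7$ and $\rho=3$, and a connected cubic graph $G_{28}$ on $28$ vertices with $\gamma=9$ and $\rho=4$. In both, $2\rho<\gamma\neq3\rho$, so the conjecture is false.
\end{theorem}

The graph $G_{20}$ is the first member of a family in which the \emph{excess} $\gamma-2\rho$ equals a domination parameter of a path or a cycle. For a graph $K$ and $Z\subseteq V(K)$, let $\gamma_K(Z)$ be the minimum size of a set $S\subseteq V(K)$ such that $S\cap N_K[z]\neq\emptyset$ for every $z\in Z$. Thus $S$ has to dominate only $Z$, but may use any vertex of $K$, and $\gamma_K(V(K))=\gamma(K)$.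

\begin{theorem}\label{thm:family}
Let $K$ be a connected graph with $\Delta(K)\le2$ (a path, possibly with a single vertex, or a cycle), and let $V(K)$ be the disjoint union of $Z$ and $W$. There is a connected subcubic graph $G(K,Z)$ with
\[
\rho=3|Z|+2|W|,\qquad \gamma=6|Z|+4|W|+\gamma_K(Z)=2\rho+\gamma_K(Z).
\]
If $K$ is a cycle and $W=\emptyset$, then $G(K,Z)$ is cubic.
\end{theorem}

\begin{corollary}\label{cor:main}
\leavevmode
\begin{enumerate}
\item[(1)] For every $m\ge1$ there is a connected subcubic graph with $\rho=7m$ and $\gamma=15m$. So for all real $c<15/7$ and $d$, the inequality $\gamma\le c\rho+d$ fails for infinitely many connected subcubic graphs.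
\item[(2)] For every $m\ge3$ there is a connected cubic graph with $\rho=3m$ and $\gamma=6m+\lceil m/3\rceil$. So for all real $c<19/9$ and $d$, the inequality $\gamma\le c\rho+d$ fails for infinitely many connected cubic graphs.
\item[(3)] For all integers $k\ge1$ and $r\ge7k-2$ there is a connected subcubic graph with $\rho=r$ and $\gamma=2r+k$. Counterexamples with $\gamma=2\rho+1$ exist for every value $\rho\ge3$.
\end{enumerate}
\end{corollary}

Taking $c=2$ in part~(2) shows that the conjecture cannot be repaired by an additive constant, even for connected cubic graphs. We do not determine the optimal constants. The graph $G_{20}$ shows that the supremum of $\gamma/\rho$ over connected subcubic graphs with $\gamma\neq3\rho$ is at least $7/3$. We do not decide whether a counterexample with $\rho=2$ exists; by (HLR1) it would have $\gamma=5$.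

The plan is to take a graph with $\gamma=3$ and $\rho=1$, give it one free edge without losing the properties that make it bad (Section~\ref{sec:gadget}), and join copies of it as cheaply as possible. Section~\ref{sec:small} does the accounting for this and proves Theorem~\ref{thm:small}. Sections~\ref{sec:family} and~\ref{sec:choice} prove Theorem~\ref{thm:family} and Corollary~\ref{cor:main}.

\section{The subdivided M\"obius ladder}\label{sec:gadget}

A counterexample needs a lower bound on $\gamma$ that does not come from a packing, and an upper bound on $\rho$ that does not come from a dominating set. The upper bounds on $\rho$ all come from one observation. A \emph{cluster} in $G$ is a set of vertices that are pairwise at distance at most~$2$ in $G$. A packing has at most one vertex in each cluster, hence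
\begin{equation}\label{eq:cluster}
\text{if $V(G)$ is partitioned into $k$ clusters, then $\rho(G)\le k$.}
\end{equation}
Every closed neighborhood $N[v]$ is a cluster, and it can be dominated by one vertex. What we want is a cluster that needs three.

\begin{example}\label{ex:mobius}
The M\"obius ladder $M$ on eight vertices has vertices $v_0,\dots,v_7$, with indices modulo~$8$; its edges are the \emph{rim edges} $v_iv_{i+1}$ and the \emph{chords} $v_iv_{i+4}$. It is connected and cubic. One step from $v_i$ changes the index by $\pm1$ or $4$, and two steps can change it by $\pm2$ or by $4\pm1\equiv\mp3$. So $V(M)$ is a cluster and $\rho(M)=1$. Two vertices could dominate the eight vertices of $M$ only if their closed neighborhoods, of size four each, were disjoint, that is, only if they formed a packing. Hence $\gamma(M)\ge3$, and $\{v_0,v_2,v_6\}$ is dominating. So $\gamma(M)=3=3\rho(M)$, and $M$ is one of $H_1,H_2,H_3$.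
\end{example}

Being cubic, $M$ cannot be a proper subgraph of a connected subcubic graph. Subdividing an edge creates a vertex of degree~$2$ at which the rest of a graph can be attached, but it lengthens the paths through that edge, and the eight original vertices may cease to be a cluster. This does happen for a rim edge: if $v_0v_1$ is subdivided by a new vertex $p$, then $N[v_0]=\{v_0,p,v_4,v_7\}$ and $N[v_2]=\{v_1,v_2,v_3,v_6\}$ are disjoint. A chord is different, because it lies on two $4$-cycles, which provide detours.

The \emph{gadget} $B$ is obtained from $M$ by replacing the chord $v_0v_4$ by a path $v_0pv_4$ through a new vertex $p$ (Figure~\ref{fig:B}). Its edges are the eight rim edges, the chords $v_1v_5,v_2v_6,v_3v_7$, and $pv_0,pv_4$. We call $p$ the \emph{port} and $C=\{v_0,\dots,v_7\}$ the \emph{core}. A copy of $B$ is \emph{attached} in a graph $G$ if it is an induced subgraph of $G$ and no core vertex has a neighbor outside it. Core vertices already have degree~$3$ in $B$, so in a subcubic graph every copy of $B$ is attached.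

\begin{figure}[ht]
\centering
\begin{tikzpicture}[every node/.style={circle,draw,inner sep=1pt,minimum size=6.5mm}]
\node[fill=gray!30] (p) at (-1.2,0.75) {$p$};
\foreach \n/\x/\y/\f in {0/0/1.5/white,1/1.5/1.5/white,2/3/1.5/gray!30,3/4.5/1.5/white,4/0/0/white,5/1.5/0/white,6/3/0/gray!30,7/4.5/0/white}
  \node[fill=\f] (v\n) at (\x,\y) {$v_{\n}$};
\draw (v0)--(v1)--(v2)--(v3) (v4)--(v5)--(v6)--(v7);
\draw (v1)--(v5) (v2)--(v6) (v3)--(v7) (v0)--(p)--(v4);
\draw (v0) .. controls (1.5,3) and (7.5,2.6) .. (v7);
\draw (v4) .. controls (1.5,-1.5) and (7.5,-1.1) .. (v3);
\draw[dashed] (p)--(-2.4,0.75);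
\end{tikzpicture}
\caption{The gadget $B$: the M\"obius ladder on $v_0,\dots,v_7$ with the chord $v_0v_4$ subdivided by the port $p$. The dashed edge is the only connection to the rest of a subcubic graph. The shaded vertices $p,v_2,v_6$ dominate $B$ and the other end of the dashed edge.}\label{fig:B}
\end{figure}

\begin{lemma}\label{lem:gadget}
Let $B$ be attached in $G$.
\begin{enumerate}
\item[(a)] The core $C$ is a cluster.
\item[(b)] Every dominating set $D$ of $G$ satisfies $|D\cap V(B)|\ge3$.
\item[(c)] The set $\{p,v_2,v_6\}$ dominates $V(B)$ and every neighbor of $p$ in $G$.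
\item[(d)] $N_G[v_2]=\{v_1,v_2,v_3,v_6\}\subseteq C$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $s\neq t$ be core vertices. By Example~\ref{ex:mobius} they are joined in $M$ by a path of length at most~$2$. If the path avoids the chord $v_0v_4$, it is a path in $B$. If it is the chord itself, replace it by $v_0pv_4$. Otherwise it is one of
\[
v_0v_4v_3,\qquad v_0v_4v_5,\qquad v_4v_0v_1,\qquad v_4v_0v_7,
\]
and these are replaced, in order, by the following paths of $B$ with the same ends:
\[
v_0v_7v_3,\qquad v_0v_1v_5,\qquad v_4v_5v_1,\qquad v_4v_3v_7 .
\]

(b) Since $B$ is attached, core vertices have all their neighbors in $B$, so $D\cap V(B)$ dominates $C$. Suppose that $|D\cap V(B)|\le2$. A vertex $u$ of $B$ dominates $|N[u]\cap C|$ core vertices. This number is $2$ for $u=p$, it is $3$ for $u\in\{v_0,v_4\}$ (one of whose neighbors is $p$), and it is $4$ for the other six vertices. To dominate all eight core vertices, $D\cap V(B)$ must therefore consist of two vertices $s\neq t$ in $C\setminus\{v_0,v_4\}$ such that $N[s]\cap C$ and $N[t]\cap C$ are disjoint. For such vertices $N[s],N[t]\subseteq C$, so $N[s]\cap N[t]=\emptyset$,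 which contradicts~(a).

(c) The port $p$ dominates itself and all its neighbors, among them $v_0$ and $v_4$; the vertex $v_2$ dominates $v_1,v_2,v_3$; and $v_6$ dominates $v_5,v_6,v_7$.

(d) The neighbors of $v_2$ in $B$ are $v_1,v_3,v_6$, and there are no others in $G$ because $B$ is attached.
\end{proof}

Part~(b) is the lower bound on $\gamma$ that no packing sees: it is a counting argument, and it holds whatever $D$ does outside $B$, even if the port is dominated from outside. The hypothesis that $B$ is attached is used only in (b) and (d), and (b) fails without it, for instance if an outside vertex is adjacent to every vertex of $B$.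

Parts (a) and (d) together determine the packing number of every graph that we build from two or more pieces.

\begin{lemma}\label{lem:packing}
Let $B^1,\dots,B^n$ be copies of $B$ attached in $G$, with cores $C^1,\dots,C^n$, and let $X\subseteq V(G)$. Suppose that the $n+|X|$ sets $C^1,\dots,C^n$ and $N[x]$, $x\in X$, are pairwise disjoint and cover $V(G)$. Then $\rho(G)=n+|X|$.
\end{lemma}

\begin{proof}
All these sets are clusters, by Lemma~\ref{lem:gadget}(a), so $\rho(G)\le n+|X|$ by~\eqref{eq:cluster}. Conversely, let $v_2^i$ be the vertex $v_2$ of $B^i$. By Lemma~\ref{lem:gadget}(d), $N[v_2^i]\subseteq C^i$. So the closed neighborhoods of the $n+|X|$ vertices in $X\cup\{v^1_2,\dots,v^n_2\}$ lie in different parts of the partition, and these vertices form a packing.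
\end{proof}

\section{Two small counterexamples}\label{sec:small}

The port has a price. In $B$ itself, $\gamma(B)=3$ by Lemma~\ref{lem:gadget}(b),(c), but $\rho(B)=2$: the clusters $C$ and $\{p\}$ partition $V(B)$, and $N[p]=\{p,v_0,v_4\}$ is disjoint from $N[v_2]$. The ratio has dropped from $3$ to $3/2$. To recover, several ports must share one cluster, and the way to arrange this is to join them to a common vertex.

Here is the accounting. Let $G$ be subcubic and as in Lemma~\ref{lem:packing}, with $n$ vertex-disjoint copies of $B$. Then $\gamma\ge3n$ and $\rho=n+|X|$, so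
\begin{equation}\label{eq:account}
\gamma-2\rho\ \ge\ n-2|X| :
\end{equation}
each copy of $B$ earns $1$ and each further cluster costs~$2$. Every port $p$ lies in some $N[x]$, $x\in X$, and $x\neq p$ because $N[p]$ meets a core. So each port is adjacent to a vertex of $X$, and a vertex of $X$ serves at most three ports. Three ports give a profit at once.

\begin{proof}[Proof of Theorem~\ref{thm:small} for $G_{28}$]
Take three disjoint copies $B^1,B^2,B^3$ of $B$, with ports $p^i$ and cores $C^i$, and a vertex $x$ adjacent to $p^1,p^2,p^3$. The resulting graph $G_{28}$ is connected and cubic and has $3\cdot9+1=28$ vertices. The sets $C^1,C^2,C^3$ and $N[x]=\{x,p^1,p^2,p^3\}$ partition the vertex set, so $\rho=4$ by Lemma~\ref{lem:packing}. By Lemma~\ref{lem:gadget}(b), $\gamma\ge9$. By Lemma~\ref{lem:gadget}(c), the nine vertices $p^i,v_2^i,v_6^i$ $(i=1,2,3)$ dominate the three copies and $x$. So $\gamma=9$, and $2\rho=8<9\neq12=3\rho$.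
\end{proof}

This example cannot grow. A vertex with three ports has no free edge, and neither have the ports, so $G_{28}$ is the only connected subcubic graph in which this configuration occurs. In every other connected subcubic graph covered by the accounting, a vertex of $X$ serves at most two ports, $n\le2|X|$, and \eqref{eq:account} yields no positive excess. For example, let $F$ consist of two copies $B^1,B^2$ and a vertex $x$ adjacent to both ports. Lemma~\ref{lem:packing} with $X=\{x\}$ gives $\rho(F)=3$, and Lemma~\ref{lem:gadget}(b),(c) give $\gamma(F)=6$. So $F$ meets the conjectured bound with equality.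

But $x$ has a free edge in $F$. A new neighbor $\ell$ of $x$ falls into the cluster $N[x]$ and so does not raise $\rho$, while no vertex of $B^1$ or $B^2$ dominates it. This is the mechanism behind all our larger examples.

\begin{proof}[Proof of Theorem~\ref{thm:small} for $G_{20}$]
Let $G_{20}$ be obtained from $F$ by adding a vertex $\ell$ and the edge $x\ell$. It is connected and subcubic and has $2\cdot9+2=20$ vertices. The sets $C^1,C^2$ and $N[x]=\{x,\ell,p^1,p^2\}$ partition the vertex set, so $\rho=3$ by Lemma~\ref{lem:packing}. A dominating set has at least three vertices in each $B^i$ by Lemma~\ref{lem:gadget}(b), and at least one in $N[\ell]=\{x,\ell\}$, which is disjoint from both copies. Hence $\gamma\ge7$. The vertices $p^i,v_2^i,v_6^i$ $(i=1,2)$ dominate both copies by Lemma~\ref{lem:gadget}(c), and $x$ dominates $x$ and $\ell$. So $\gamma=7$, and $2\rho=6<7\neq9=3\rho$.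
\end{proof}

\section{The graphs $G(K,Z)$}\label{sec:family}

In $G_{20}$ the vertex $\ell$ has two free edges. We can therefore take many copies of $G_{20}$ and link their vertices $\ell$ along a path or a cycle $K$. The cluster partition survives, so $\rho$ simply adds up. The excess does not: one vertex of $K$ now dominates up to three vertices of $K$, and the total excess turns out to be $\gamma(K)$ rather than $|V(K)|$. On a long cycle one unit of excess then costs three copies of $G_{20}$, that is, nine units of $\rho$.

It is cheaper to keep the vertices that produce excess far apart, using spacers that cost less than three units of $\rho$ and do not lower the excess. A spacer with a single copy of $B$ has two clusters, its core and a neighborhood $N[y]$ that contains the port and the vertex of $K$. Three forced vertices against two clusters would lose one unit of excess. The third edge at $y$ repairs this: a leaf at $y$ lies in $N[y]$ and forces a fourth vertex.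

\medskip
\noindent\textbf{Construction.} Let $K$, $Z$, $W$ be as in Theorem~\ref{thm:family}. The graph $G(K,Z)$ is obtained from $K$ as follows (Figure~\ref{fig:G}); all added vertices and copies of $B$ are new and disjoint.
\begin{itemize}
\item For each $z\in Z$, add a vertex $x_z$ and two copies of $B$ with ports $p_z,p'_z$, and join $x_z$ to $z,p_z,p'_z$.
\item For each $w\in W$, add vertices $y_w,\ell_w$ and one copy of $B$ with port $p_w$, and join $y_w$ to $w,\ell_w,p_w$.
\end{itemize}
There are $n=2|Z|+|W|$ copies of $B$, all attached. If $K$ is a single vertex and $Z=V(K)$, then $G(K,Z)=G_{20}$.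

\begin{figure}[ht]
\centering
\begin{tikzpicture}[font=\small,
  v/.style={circle,draw,fill=white,inner sep=1pt,minimum size=5.5mm},
  core/.style={rectangle,draw,minimum width=8mm,minimum height=6mm}]
\foreach \n/\x in {1/0,2/2.8,3/5.6,4/8.4}{
  \draw[dashed,rounded corners] (\x-1.15,0.45) rectangle (\x+1.15,-2.4);
  \node[v] (c\n) at (\x,0) {$c_{\n}$};
  \node[v] (a\n) at (\x-0.6,-2) {$p$};
  \node[core] (A\n) at (\x-0.6,-3.1) {$C$};
  \draw (a\n)--([xshift=-2.5mm]A\n.north) (a\n)--([xshift=2.5mm]A\n.north);}
\foreach \n/\x in {1/0,4/8.4}{
  \node[v] (m\n) at (\x,-1) {$x$};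
  \node[v] (b\n) at (\x+0.6,-2) {$p'$};
  \node[core] (B\n) at (\x+0.6,-3.1) {$C$};
  \draw (b\n)--([xshift=-2.5mm]B\n.north) (b\n)--([xshift=2.5mm]B\n.north);}
\foreach \n/\x in {2/2.8,3/5.6}{
  \node[v] (m\n) at (\x,-1) {$y$};
  \node[v] (b\n) at (\x+0.6,-2) {$\ell$};}
\foreach \n in {1,2,3,4} \draw (c\n)--(m\n)--(a\n) (m\n)--(b\n);
\draw (c1)--(c2)--(c3)--(c4);
\end{tikzpicture}
\caption{The graph $G(K,Z)$ for the path $K=c_1c_2c_3c_4$ and $Z=\{c_1,c_4\}$. Each box $C$ is the eight-vertex core of a copy of the gadget $B$, joined to its port by two edges. The six cores and the four dashed closed neighborhoods partition the vertex set into clusters, and $\rho=10$. A dominating set needs three vertices in each copy of $B$, one for each leaf $\ell$, and one more for each of $c_1$ and $c_4$, and $\gamma=22$.}\label{fig:G}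
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:family}]
Let $G=G(K,Z)$.

\emph{Degrees and connectedness.} Since $K$ and $B$ are connected and every added piece is joined to $K$, the graph $G$ is connected. A vertex $u$ of $K$ has degree $\deg_K(u)+1\le3$; the vertices $x_z,y_w$, the ports and the core vertices have degree~$3$; each $\ell_w$ has degree~$1$. So $G$ is subcubic, and it is cubic if $K$ is a cycle and $W=\emptyset$. The hypotheses on $K$ are used only here.

\emph{Packing number.} The $n$ cores and the sets
\[
N[x_z]=\{x_z,z,p_z,p'_z\}\quad(z\in Z),\qquad N[y_w]=\{y_w,w,\ell_w,p_w\}\quad(w\in W)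
\]
partition $V(G)$. Lemma~\ref{lem:packing} gives $\rho=n+|Z|+|W|=3|Z|+2|W|$.

\emph{Lower bound on $\gamma$.} Let $D$ be a dominating set of $G$. We bound the number of its vertices in three disjoint regions: the copies of $B$, the set $\{y_w,\ell_w:w\in W\}$, and the set $U=V(K)\cup\{x_z:z\in Z\}$.

By Lemma~\ref{lem:gadget}(b), $D$ has at least $3n$ vertices in the copies of $B$. For each $w\in W$ it meets $N[\ell_w]=\{\ell_w,y_w\}$, so it has at least $|W|$ vertices in the second region.

Let $D_0=D\cap U$. For $z\in Z$ we have $N_G[z]=N_K[z]\cup\{x_z\}\subseteq U$, so $D_0$ meets $N_G[z]$: the vertices counted in the first two regions do not help to dominate $Z$. The set $D_0$ need not lie in $K$, because $z$ may be dominated by $x_z$. But $z$ is the only vertex of $K$ that $x_z$ dominates, so $z$ can take its place. Let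
\[
S=\bigl(D_0\cap V(K)\bigr)\cup\{z\in Z: x_z\in D_0\}.
\]
Then $S\subseteq V(K)$ and $|S|\le|D_0|$. For $z\in Z$, either $D_0$ contains a vertex of $N_K[z]$, which then lies in $S$, or $x_z\in D_0$, and then $z\in S\cap N_K[z]$. Hence $|D_0|\ge|S|\ge\gamma_K(Z)$, and
\[
|D|\ \ge\ 3(2|Z|+|W|)+|W|+\gamma_K(Z)\ =\ 6|Z|+4|W|+\gamma_K(Z).
\]

\emph{Upper bound on $\gamma$.} Let $S\subseteq V(K)$ have size $\gamma_K(Z)$ and meet $N_K[z]$ for all $z\in Z$. Let $D$ consist of $S$, all vertices $y_w$, and the vertices $p,v_2,v_6$ of every copy of $B$. By Lemma~\ref{lem:gadget}(c), $D$ dominates all copies of $B$ and all vertices $x_z$ and $y_w$, each of which is adjacent to a port. Each $y_w$ dominates $w$ and $\ell_w$, and $S$ dominates $Z$. So $D$ is dominating, and $|D|=3n+|W|+\gamma_K(Z)=6|Z|+4|W|+\gamma_K(Z)$.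
\end{proof}

\begin{remark}\label{rem:all}
If $Z\neq\emptyset$, then $1\le\gamma_K(Z)\le|Z|<\rho$, the middle inequality by taking $S=Z$. Hence $2\rho<\gamma<3\rho$, and $G(K,Z)$ is a counterexample to the conjecture. If $Z=\emptyset$, then $\gamma=2\rho$: the spacers alone produce no excess.
\end{remark}

\section{Choosing $K$ and $Z$}\label{sec:choice}

By Theorem~\ref{thm:family} a vertex of $K$ costs three units of $\rho$ if it is in $Z$ and two if it is in $W$, and the excess is $\gamma_K(Z)$. The following observation computes the excess in the cases we need.
\begin{equation}\label{eq:Z0}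
\begin{array}{l}
\text{If $Z_0\subseteq Z$ is a packing of $K$ and every vertex of $Z$ is in $Z_0$}\\
\text{or adjacent in $K$ to a vertex of $Z_0$, then $\gamma_K(Z)=|Z_0|$.}
\end{array}
\end{equation}
Indeed, a set $S$ as in the definition of $\gamma_K(Z)$ meets the $|Z_0|$ pairwise disjoint sets $N_K[z]$, $z\in Z_0$, so $|S|\ge|Z_0|$; and $S=Z_0$ is such a set. To obtain much excess for little $\rho$, we place the vertices of $Z$ at distance exactly~$3$ along $K$: a block of one vertex of $Z$ and two of $W$ yields one unit of excess for $3+2+2=7$ units of $\rho$. The spacers have leaves, so for cubic graphs we take $W=\emptyset$ and pay nine units. This is the origin of the constants $\frac{15}{7}=2+\frac17$ and $\frac{19}{9}=2+\frac19$.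

\begin{proof}[Proof of Corollary~\ref{cor:main}]
(1) Let $K=C_{3m}=c_1c_2\cdots c_{3m}$ and $Z=\{c_3,c_6,\dots,c_{3m}\}$, so $|Z|=m$ and $|W|=2m$. The sets $N_K[c_{3j}]=\{c_{3j-1},c_{3j},c_{3j+1}\}$ (indices modulo $3m$) are pairwise disjoint, so $\gamma_K(Z)=m$ by \eqref{eq:Z0} with $Z_0=Z$. Theorem~\ref{thm:family} gives $\rho=3m+4m=7m$ and $\gamma=14m+m=15m$. If $c<15/7$, then $\gamma-c\rho=(15-7c)m$ exceeds $d$ for all large $m$, and different $m$ give different graphs.

(2) Let $K=C_m$ with $m\ge3$ and $Z=V(K)$. Then $G(K,Z)$ is cubic, $\rho=3m$, and $\gamma_K(Z)=\gamma(C_m)=\lceil m/3\rceil$ by \eqref{eq:cycle}, so $\gamma=6m+\lceil m/3\rceil\ge\frac{19}{3}m$. If $c<19/9$, then $\gamma-c\rho\ge(\frac{19}{3}-3c)m$ exceeds $d$ for all large~$m$.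

(3) Fix $k\ge1$. We use paths. Appending a vertex of $W$ raises $\rho$ by~$2$ and leaves the excess unchanged, so one family of paths reaches only one parity of $\rho$; a redundant vertex of $Z$ raises $\rho$ by~$3$ and supplies the other parity. Let $j\ge0$ and $Z_0=\{c_1,c_4,\dots,c_{3k-2}\}$. In any path $c_1c_2\cdots c_N$ with $N\ge3k-2$, the $k$ vertices of $Z_0$ are pairwise at distance at least~$3$, so $Z_0$ is a packing.

First let $K=c_1\cdots c_{3k-2+j}$ and $Z=Z_0$. Then $\gamma_K(Z)=k$ by \eqref{eq:Z0}, $|W|=2k-2+j$, and
\[
\rho=3k+2(2k-2+j)=7k-4+2j .
\]
Next let $K=c_1\cdots c_{3k-1+j}$ and $Z=Z_0\cup\{c_{3k-1}\}$. Since $c_{3k-1}$ is adjacent to $c_{3k-2}\in Z_0$, again $\gamma_K(Z)=k$ by \eqref{eq:Z0}. Now $|Z|=k+1$, $|W|=2k-2+j$, and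
\[
\rho=3(k+1)+2(2k-2+j)=7k-1+2j .
\]
In both cases $\gamma=2\rho+k$. As $j$ ranges over the nonnegative integers, the first family gives $\rho=7k-4,\,7k-2,\,7k,\dots$ and the second gives $\rho=7k-1,\,7k+1,\dots$; together they include every integer $r\ge7k-2$.

For $k=1$ the values are $\rho=3$ and all $\rho\ge5$, and $G_{28}$ supplies $\rho=4$, $\gamma=9$. A connected subcubic graph with $\gamma=2\rho+1$ and $\rho\ge3$ has $2\rho<\gamma<3\rho$, so all these graphs are counterexamples.
\end{proof}

\begin{thebibliography}{9}
\bibitem{CK}
Eun-Kyung Cho and Minki Kim, \emph{Independent domination versus packing in subcubic graphs}, arXiv:2307.05119 (2023).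
\end{thebibliography}
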